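# Extending Schur multipliers from the lower triangle to the whole matrix

## 1. Filling the upper triangle with zeros

Suppose we know how to multiply lower triangular matrices, entry by entry, by a fixed lower triangular matrix $S$ without destroying boundedness on $\ell^p$. Can $S$ be completed above the diagonal so that it multiplies all bounded matrices without destroying boundedness? The first guess is that the answer is yes and that nothing has to be done: put zeros above the diagonal. We fix the terms and test this guess.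

Throughout, scalars are real or complex, $1<p<\infty$ until Section 7, $q=p/(p-1)$, and $\ell^p=\ell^p(\{0,1,2,\dots\})$. A matrix $A=(a_{kn})_{k,n\ge0}$ acts on sequences by
$$(Ax)_n=\sum_k a_{kn}x_k ,$$
so $n$ is the row index and $k$ is the column index. We write $\mathcal B(\ell^p)$ for the set of matrices that define bounded operators on $\ell^p$ in this way.

**Definition (Schur product and multipliers).** The Schur product of $S=(\sigma_{kn})$ and $A=(a_{kn})$ is the entrywise product $S\odot A=(\sigma_{kn}a_{kn})$. The set $\mathcal S_p$ of Schur multipliers on $\ell^p$ consists of the matrices $T$ with $T\odot A\in\mathcal B(\ell^p)$ for every $A\in\mathcal B(\ell^p)$.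

For example, let $\tau_{kn}=c_kd_n$ with bounded sequences $c,d$. Then $T\odot A=D_dAD_c$, where $D_c,D_d$ are the diagonal matrices with diagonals $c,d$. So $T\in\mathcal S_p$. With $c=d=1$ this is the all-ones matrix, which changes nothing.

**Definition (triangular multipliers and extension).** A matrix is lower triangular if $a_{kn}=0$ for $k>n$. Put $L=\{(k,n):k\le n\}$, and let $\mathbf 1_L$ be the matrix with entries $1$ on $L$ and $0$ elsewhere. A lower triangular $S$ belongs to $\mathcal S_p^L$ if $S\odot A\in\mathcal B(\ell^p)$ for every lower triangular $A\in\mathcal B(\ell^p)$. It extends to $\mathcal S_p$ if there is $T\in\mathcal S_p$ with $\Pi(T):=T\odot\mathbf 1_L=S$.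

If $S$ extends to $T$, then $S\in\mathcal S_p^L$, because $S\odot A=T\odot A$ for lower triangular $A$. The question is the converse: does every element of $\mathcal S_p^L$ extend to $\mathcal S_p$? It comes from Nikolaos Chalmoukis and Georgios Stylogiannis, "Quasi-nilpotency of generalized Volterra operators on sequence spaces", arXiv:2005.01660 (2020).

*A band.* Let $S\in\mathcal S_p^L$ be supported on $w$ diagonals $n-k=j$, $0\le j<w$. The shift matrix, with ones on the diagonal $n-k=j$, is lower triangular and bounded. So its product with $S$ is bounded, and the entries of $S$ on that diagonal are bounded. Hence $|\sigma_{kn}|\le c$ for some $c$. Now let $A\in\mathcal B(\ell^p)$ be arbitrary. Its entries are at most its norm $\|A\|$ in modulus. A matrix supported on one diagonal is a weighted shift, whose norm is the supremum of its entries. So $S\odot A$ has norm at most $wc\|A\|$. Filling with zeros works here, but our bound grows with $w$.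

*Size two, $p=2$, $S=\mathbf 1_L$.* Write rows as $n=0,1$. The matrix $A=\frac1{\sqrt2}\begin{pmatrix}1&-1\\1&1\end{pmatrix}$ is a rotation, with norm $1$. Its lower triangular part is $\frac1{\sqrt2}M$ with $M=\begin{pmatrix}1&0\\1&1\end{pmatrix}$. Since $M^{\mathsf T}M=\begin{pmatrix}2&1\\1&1\end{pmatrix}$ has largest eigenvalue $\frac{3+\sqrt5}2=\big(\frac{1+\sqrt5}2\big)^2$, the lower part of $A$ has norm $\frac{1+\sqrt5}{2\sqrt2}\approx1.144>1$. Filling with zeros has a cost already in size two. Filling the missing place with $1$ costs nothing.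

*Infinite size, $S=\mathbf 1_L$.* Clearly $\mathbf 1_L\in\mathcal S_p^L$. But $\mathbf 1_L\notin\mathcal S_p$ for every $p\in(1,\infty)$. Indeed, the discrete Hilbert matrix $H$, with entries $1/(n-k)$ for $n\neq k$ and $0$ for $n=k$, is bounded on $\ell^p$ (M. Riesz). Apply its lower triangular part to the indicator $\mathbf 1_{[0,m)}$ with $m$ even. For $m/2\le n<m$ the $n$-th coordinate is
$$\sum_{k<n}\frac1{n-k}=1+\frac12+\dots+\frac1n\ \ge\ \log n\ \ge\ \log(m/2).$$
There are $m/2$ such $n$, so the image has norm at least $(m/2)^{1/p}\log(m/2)$, while $\|\mathbf 1_{[0,m)}\|_p=m^{1/p}$. The ratio is at least $2^{-1/p}\log(m/2)$, which is unbounded.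

So the guess "fill with zeros" is wrong. Yet $\mathbf 1_L$ does extend, to the all-ones matrix. The same happens for $\sigma_{kn}=c_kd_n$ ($k\le n$) with $c,d$ bounded: use the same formula above the diagonal. In these examples there is a formula to continue; a general $S\in\mathcal S_p^L$ has none. Still, the answer is yes for every $p\in(1,\infty)$, and the triangle plays no role.

Let $E\subseteq\{0,1,\dots\}^2$ be any set of positions $(k,n)$. Let $\mathcal B_E$ be the set of $A\in\mathcal B(\ell^p)$ with $a_{kn}=0$ off $E$. Let $\mathcal S_p^E$ be the set of matrices $S$ supported in $E$ with $S\odot A\in\mathcal B(\ell^p)$ for all $A\in\mathcal B_E$. For $E=L$ this is $\mathcal S_p^L$, and for $E$ everything it is $\mathcal S_p$. Section 2 shows that $A\mapsto S\odot A$ is then a bounded map on $\mathcal B_E$. Its norm is written $\|S\|_E$, and $\|T\|_{\mathcal S_p}$ when $E$ is everything.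

**Theorem 1.** Let $1<p<\infty$ and let $E$ be arbitrary (in particular $E=L$). Every $S\in\mathcal S_p^E$ has an extension $T\in\mathcal S_p$ with $T=S$ on $E$ and $\|T\|_{\mathcal S_p}=\|S\|_E$. In particular every element of $\mathcal S_p^L$ extends to $\mathcal S_p$, without increase of norm.

## 2. Bounded matrices as bounded bilinear forms

We shall always measure a matrix by its bilinear form on finitely supported sequences. Section 7 needs two exponents, so we record the basic lemma in that generality; on first reading take $r=p$ and $s=q$.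

Let $1\le p,r\le\infty$, let $s$ be the conjugate exponent of $r$, and let $\mathcal B(\ell^p,\ell^r)$ be the set of matrices defining bounded operators $\ell^p\to\ell^r$. Put
$$\|A\|=\sup\Big\{\Big|\sum_{k,n}a_{kn}x_ky_n\Big|:\ x,y\text{ finitely supported},\ \|x\|_p\le1,\ \|y\|_s\le1\Big\}.\tag{1}$$
The textbook fact behind everything is that, for every sequence $z$ and every $1\le r\le\infty$,
$$\|z\|_r=\sup\Big\{\Big|\sum_n z_ny_n\Big|:\ y\text{ finitely supported},\ \|y\|_s\le1\Big\}\in[0,\infty].\tag{2}$$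

**Lemma 1.** $A\in\mathcal B(\ell^p,\ell^r)$ if and only if $\|A\|<\infty$, and then $\|A\|$ is the operator norm. Moreover $|a_{kn}|\le\|A\|$, and $\mathcal B(\ell^p,\ell^r)$ is a Banach space.

*Proof.* If $A$ defines a bounded operator of norm $M$, Hölder's inequality gives $|\sum a_{kn}x_ky_n|=|\sum_n(Ax)_ny_n|\le M\|x\|_p\|y\|_s$, so $\|A\|\le M$.

Conversely, let $\|A\|<\infty$. Taking $y=e_n$ in (1) gives $|\sum_ka_{kn}x_k|\le\|A\|\|x\|_p$ for finitely supported $x$. By (2), $(a_{kn})_k$ lies in $\ell^{p'}$, where $p'$ is conjugate to $p$. So for $x\in\ell^p$ each series $(Ax)_n=\sum_ka_{kn}x_k$ converges absolutely. Let $x^{(j)}$ be the truncation of $x$ to $k\le j$. For finitely supported $y$,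
$$\Big|\sum_n(Ax)_ny_n\Big|=\lim_{j\to\infty}\Big|\sum_{k,n}a_{kn}x^{(j)}_ky_n\Big|\le\|A\|\,\|x\|_p\|y\|_s ,$$
and (2) gives $\|Ax\|_r\le\|A\|\|x\|_p$. So $A$ is bounded with norm at most $\|A\|$. Density of finitely supported sequences was not used, so $p=\infty$ is allowed.

Taking $x=e_k$, $y=e_n$ in (1) gives $|a_{kn}|\le\|A\|$. Finally, let $(A^{(j)})$ be Cauchy. Its entries converge, to the entries of a matrix $A$ say. For fixed finitely supported $x,y$ of norm at most $1$, the form of $A^{(i)}-A^{(j)}$ tends, as $i\to\infty$, to that of $A-A^{(j)}$. Hence $\|A-A^{(j)}\|\le\limsup_i\|A^{(i)}-A^{(j)}\|$, which tends to $0$ as $j\to\infty$. $\square$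

Entries are continuous functionals by Lemma 1, so $\mathcal B_E$ is a closed subspace, hence a Banach space. Let $S\in\mathcal S_p^E$. The map $A\mapsto S\odot A$ from $\mathcal B_E$ to $\mathcal B(\ell^p)$ has closed graph: if $A^{(j)}\to A$ and $S\odot A^{(j)}\to B$, comparing entries gives $b_{kn}=\lim_j\sigma_{kn}a^{(j)}_{kn}=\sigma_{kn}a_{kn}$, that is, $B=S\odot A$. By the closed graph theorem the map is bounded, which justifies the notation $\|S\|_E$. The same reasoning applies for two exponents.

## 3. Schur products with rank-one matrices, and the cost of triangular truncation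

Let $F$ be the space of finitely supported matrices $u=(u_{kn})$, and let $F_E$ be the subspace of those supported in $E$. For sequences $x,y$ write $x\otimes y=(x_ky_n)$. A matrix $S$ gives the linear functional $u\mapsto\sum\sigma_{kn}u_{kn}$ on $F$. By Lemma 1, being a multiplier is an estimate for this functional on the matrices $u=A\odot(x\otimes y)$:
$$\Big|\sum_{k,n}\sigma_{kn}\,a_{kn}x_ky_n\Big|\le\|S\|_E\,\|A\|\,\|x\|_p\|y\|_q\qquad(A\in\mathcal B_E,\ x,y\text{ finitely supported}).\tag{3}$$
We want numbers $\tau_{kn}$, equal to $\sigma_{kn}$ on $E$, such that the same estimate holds for all $A\in\mathcal B(\ell^p)$. Extending a functional with control calls for Hahn–Banach. The sensible seminorm on $F$ is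
$$M(u)=\inf\Big\{\sum_i\|A_i\|\,\|x^i\|_p\|y^i\|_q:\ u=\sum_iA_i\odot(x^i\otimes y^i)\Big\},$$
over finite sums with $A_i\in\mathcal B(\ell^p)$ and $x^i,y^i$ finitely supported. A functional dominated by $c\,M$ on all of $F$ is exactly what we want. To start Hahn–Banach we need
$$\Big|\sum\sigma_{kn}u_{kn}\Big|\le\|S\|_E\,M(u)\qquad\text{for }u\in F_E .$$

Here the approach stops. The sum $u$ is supported in $E$, but the single matrices $A_i$ need not be: their parts outside $E$ may cancel. Estimate (3) says nothing about such $A_i$. We could replace each $A_i$ by its part in $E$; the sum is still $u$. But for $E=L$ the norm of $\mathbf 1_L\odot A_i$ is not controlled by that of $A_i$, as the Hilbert matrix showed.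

The difficulty would vanish if $u$ were a single product $A\odot(x\otimes y)$ with $x_ky_n\ne0$ everywhere. Then $a_{kn}=u_{kn}/(x_ky_n)$, so $A$ vanishes wherever $u$ does. A product cannot cancel. So the question becomes: can many products be merged into one, at the same total cost? They can, and Hölder's inequality on two points is all it takes.

## 4. Merging factorizations by Hölder's inequality

For sequences write $\alpha\xi=(\alpha_k\xi_k)_k$.

**Definition (the functional $N$).** For $u\in F$ let $N(u)$ be the infimum of all $C>0$ for which there are nonnegative sequences $\alpha,\beta$ with $\|\alpha\|_p\le1$, $\|\beta\|_q\le1$ and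
$$\Big|\sum_{k,n}u_{kn}\xi_k\eta_n\Big|\le C\,\|\alpha\xi\|_p\,\|\beta\eta\|_q\qquad\text{for all finitely supported }\xi,\eta.\tag{4}$$

If (4) holds with $C$, it holds with every larger constant and the same $\alpha,\beta$. So every $C>N(u)$ is admissible. The set $E$ does not occur in the definition.

*Examples.* For a matrix unit, $N(e^{(kn)})=1$. The choice $\alpha=e_k$, $\beta=e_n$ gives $|\xi_k\eta_n|\le1\cdot\|\alpha\xi\|_p\|\beta\eta\|_q$, so $N\le1$. Testing (4) on $\xi=e_k$, $\eta=e_n$ gives $1\le C\alpha_k\beta_n\le C$, so $N\ge1$. For $I_m$, with ones at $k=n<m$, we have $N(I_m)=m$. Taking $\alpha=m^{-1/p}$ and $\beta=m^{-1/q}$ on $[0,m)$, and zero elsewhere, gives $|\sum_{k<m}\xi_k\eta_k|\le m\|\alpha\xi\|_p\|\beta\eta\|_q$. Conversely, (4) at $\xi=\eta=e_k$ gives $1\le C\alpha_k\beta_k$, and summing over $k<m$ gives $m\le C\sum\alpha_k\beta_k\le C$.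

The next lemma says that (4) is the same as a single product representation, and that division keeps the support.

**Lemma 2.** Let $u\in F$, $C>0$, and let $\alpha,\beta\ge0$ with $\|\alpha\|_p\le1$, $\|\beta\|_q\le1$. Then (4) holds if and only if there is a matrix $\varepsilon$ with $\|\varepsilon\|\le1$ and
$$u_{kn}=C\,\alpha_k\beta_n\,\varepsilon_{kn}\qquad\text{for all }k,n.\tag{5}$$
If (4) holds, $\varepsilon$ can be chosen so that $\varepsilon_{kn}=0$ wherever $u_{kn}=0$.

*Proof.* Given (5), $|\sum u_{kn}\xi_k\eta_n|=C|\sum\varepsilon_{kn}(\alpha_k\xi_k)(\beta_n\eta_n)|\le C\|\alpha\xi\|_p\|\beta\eta\|_q$.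

Now let (4) hold. Taking $\xi=e_k$, $\eta=e_n$ gives $|u_{kn}|\le C\alpha_k\beta_n$. So $u_{kn}=0$ whenever $\alpha_k\beta_n=0$. Put
$$\varepsilon_{kn}=\frac{u_{kn}}{C\alpha_k\beta_n}\ \text{ if }\alpha_k\beta_n\ne0,\qquad\varepsilon_{kn}=0\ \text{ otherwise}.$$
Then (5) holds, and $\varepsilon$ vanishes wherever $u$ does. For the norm, let $x,y$ be finitely supported. Put $\xi_k=x_k/\alpha_k$ if $\alpha_k\neq0$ and $\xi_k=0$ otherwise, and define $\eta$ in the same way from $y,\beta$. If $\alpha_k\beta_n\ne0$, then $\varepsilon_{kn}x_ky_n=C^{-1}u_{kn}\xi_k\eta_n$; if $\alpha_k\beta_n=0$, both sides are $0$. Hence by (4)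
$$\Big|\sum\varepsilon_{kn}x_ky_n\Big|=C^{-1}\Big|\sum u_{kn}\xi_k\eta_n\Big|\le\|\alpha\xi\|_p\|\beta\eta\|_q\le\|x\|_p\|y\|_q .\qquad\square$$

**Lemma 3.** $N$ is a seminorm on $F$.

*Proof.* Finiteness: let $u$ vanish outside $k,n<m$. Put $\alpha=m^{-1/p}$ and $\beta=m^{-1/q}$ on $[0,m)$, and zero elsewhere. By Hölder,
$$\Big|\sum u_{kn}\xi_k\eta_n\Big|\le\max|u_{kn}|\sum_{k<m}|\xi_k|\sum_{n<m}|\eta_n|\le\max|u_{kn}|\;m^{1/q}\,m^{1/p}\|\alpha\xi\|_p\;m^{1/p}\,m^{1/q}\|\beta\eta\|_q ,$$
so (4) holds with every $C>0$ that is at least $m^2\max|u_{kn}|$. Homogeneity: $N(0)=0$, since every $C>0$ is admissible for $u=0$; for $t\neq0$, $C$ is admissible for $u$ exactly when $|t|C$ is admissible for $tu$.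

Subadditivity is the merging. Let $C_1>N(u)$ and $C_2>N(u')$, with (4) satisfied by $(\alpha,\beta)$ and $(\alpha',\beta')$ respectively. Put
$$\gamma=\Big(\frac{C_1\alpha^p+C_2\alpha'^p}{C_1+C_2}\Big)^{1/p},\qquad\delta=\Big(\frac{C_1\beta^q+C_2\beta'^q}{C_1+C_2}\Big)^{1/q}.\tag{6}$$
Then $\|\gamma\|_p^p=(C_1\|\alpha\|_p^p+C_2\|\alpha'\|_p^p)/(C_1+C_2)\le1$, and likewise $\|\delta\|_q\le1$. Write $C_i=C_i^{1/p}C_i^{1/q}$ and apply Hölder to a sum of two terms:
$$\begin{aligned}\Big|\sum(u_{kn}+u'_{kn})\xi_k\eta_n\Big|&\le C_1\|\alpha\xi\|_p\|\beta\eta\|_q+C_2\|\alpha'\xi\|_p\|\beta'\eta\|_q\\&\le\big(C_1\|\alpha\xi\|_p^p+C_2\|\alpha'\xi\|_p^p\big)^{1/p}\big(C_1\|\beta\eta\|_q^q+C_2\|\beta'\eta\|_q^q\big)^{1/q}\\&=(C_1+C_2)\,\|\gamma\xi\|_p\|\delta\eta\|_q .\end{aligned}$$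
The last line uses $(C_1+C_2)\|\gamma\xi\|_p^p=C_1\|\alpha\xi\|_p^p+C_2\|\alpha'\xi\|_p^p$, its analogue for $\delta$, and $\frac1p+\frac1q=1$. So $N(u+u')\le C_1+C_2$. Let $C_1\downarrow N(u)$ and $C_2\downarrow N(u')$. $\square$

*A merger by hand.* Let $p=2$ and size two, rows $n=0,1$. Write $\begin{pmatrix}1&0\\1&1\end{pmatrix}=u+u'$, where $u$ is the all-ones matrix and $u'$ has the single entry $-1$ at $k=1$, $n=0$. In the form (5), $u$ has $C_1=4$, $\alpha=\beta=(\frac1{\sqrt2},\frac1{\sqrt2})$ and all $\varepsilon_{kn}=\frac12$ (norm $1$). The matrix $u'$ has $C_2=1$, $\alpha'=e_1$, $\beta'=e_0$. Both terms stick out of $L$. Formula (6) gives $\gamma^2=(\frac25,\frac35)$ and $\delta^2=(\frac35,\frac25)$. Dividing the sum by $5\gamma_k\delta_n$ gives the matrix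
$$\begin{pmatrix}1/\sqrt6&0\\1/2&1/\sqrt6\end{pmatrix}.$$
It is supported in $L$, and its norm is at most $\sqrt{\frac16+\frac14+\frac16}=\sqrt{\frac7{12}}<1$. No truncation has taken place.

## 5. Hahn–Banach extension from a support set

We now prove Theorem 1. The seminorm is available by Lemma 3; four steps remain. Let $S\in\mathcal S_p^E$.

**Step 1: the functional of $S$ is dominated by $N$ on $F_E$.** This is the point where the first approach failed. We claim
$$\Big|\sum\sigma_{kn}u_{kn}\Big|\le\|S\|_E\,N(u)\qquad(u\in F_E).\tag{7}$$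
Let $C>N(u)$, with (4) satisfied by $(\alpha,\beta)$. Lemma 2 gives $u_{kn}=C\alpha_k\beta_n\varepsilon_{kn}$ with $\|\varepsilon\|\le1$ and $\varepsilon_{kn}=0$ wherever $u_{kn}=0$. Since $u$ is finitely supported in $E$, so is $\varepsilon$. Thus $\varepsilon\in\mathcal B_E$, and the hypothesis on $S$ applies: $\|S\odot\varepsilon\|\le\|S\|_E$. Restrict $\alpha,\beta$ to a finite set of indices containing all rows and columns that meet the support of $\varepsilon$, and test the form of $S\odot\varepsilon$ on them: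
$$\Big|\sum\sigma_{kn}u_{kn}\Big|=C\Big|\sum\sigma_{kn}\varepsilon_{kn}\alpha_k\beta_n\Big|\le C\,\|S\|_E\,\|\alpha\|_p\|\beta\|_q\le C\,\|S\|_E .$$
Let $C\downarrow N(u)$.

**Step 2: Hahn–Banach supplies the missing entries.** By (7) the linear functional $u\mapsto\sum\sigma_{kn}u_{kn}$ on $F_E$ is dominated by the seminorm $\|S\|_EN$. The Hahn–Banach theorem for seminorms (real or complex scalars) extends it to a linear functional $\varphi$ on $F$ with
$$|\varphi(u)|\le\|S\|_E\,N(u)\qquad(u\in F).\tag{8}$$
Put $\tau_{kn}=\varphi(e^{(kn)})$, where $e^{(kn)}$ are the matrix units, and $T=(\tau_{kn})$. Each $u\in F$ is a finite combination of matrix units, so $\varphi(u)=\sum\tau_{kn}u_{kn}$. If $(k,n)\in E$, then $e^{(kn)}\in F_E$, and so $\tau_{kn}=\sigma_{kn}$.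

**Step 3: $T$ is a multiplier.** We bound the form of $T\odot A$ for an arbitrary $A\in\mathcal B(\ell^p)$. Let $x,y$ be finitely supported with $\|x\|_p=\|y\|_q=1$, and let $u_{kn}=a_{kn}x_ky_n$, so $u\in F$. For finitely supported $\xi,\eta$,
$$\Big|\sum u_{kn}\xi_k\eta_n\Big|=\Big|\sum a_{kn}(x_k\xi_k)(y_n\eta_n)\Big|\le\|A\|\,\big\||x|\xi\big\|_p\,\big\||y|\eta\big\|_q .$$
So (4) holds with $\alpha=|x|$, $\beta=|y|$ and every $C>0$ with $C\ge\|A\|$, and hence $N(u)\le\|A\|$. By (8),
$$\Big|\sum\tau_{kn}a_{kn}x_ky_n\Big|=|\varphi(u)|\le\|S\|_E\,\|A\| .$$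
By Lemma 1, $T\odot A\in\mathcal B(\ell^p)$ and $\|T\odot A\|\le\|S\|_E\|A\|$. So $T\in\mathcal S_p$ and $\|T\|_{\mathcal S_p}\le\|S\|_E$.

**Step 4: the norms are equal.** For $A\in\mathcal B_E$ we have $T\odot A=S\odot A$, because $T=S$ on $E$ and $A=0$ off $E$. Hence $\|S\|_E\le\|T\|_{\mathcal S_p}$. For $E=L$ the equality $T=S$ on $E$ says $\Pi(T)=S$. This proves Theorem 1. $\blacksquare$

So the answer to the question is yes for every $1<p<\infty$, with constant $1$. For $S=\mathbf 1_L$, an isometric extension is the all-ones matrix: $\|\mathbf 1_L\|_L=1$, and the all-ones matrix acts as the identity.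

**Remark.** In fact $N$ equals the seminorm $M$ of Section 3. The computation in Step 3 and homogeneity give $N(A\odot(x\otimes y))\le\|A\|\|x\|_p\|y\|_q$, so $N\le M$ by subadditivity. For the reverse, restrict $\alpha,\beta$ in (5) to the finitely many rows and columns meeting the support of $u$. This is a decomposition with one term, so $M\le N$. The seminorm we first wanted was the right one; what was missing is that one term suffices.

## 6. Integral representation of the multipliers

The bound (8) also tells us what the multipliers look like.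

**Theorem 2.** Let $1<p<\infty$, let $S$ be supported in $E$, and let $c\ge0$. Then $S\in\mathcal S_p^E$ with $\|S\|_E\le c$ if and only if there are a measure space $(\Omega,\mu)$ and $x_k\in L^p(\mu)$, $y_n\in L^q(\mu)$ with $\|x_k\|_p\le c$, $\|y_n\|_q\le1$ and
$$\sigma_{kn}=\int_\Omega x_ky_n\,d\mu\qquad\text{for all }(k,n)\in E.\tag{9}$$

*Example (complex scalars).* Let $\sigma_{kn}=2^{-(n-k)}$ for $k\le n$. On the circle take $d\mu=P(\theta)\,d\theta/2\pi$, where $P(\theta)=\sum_{j\in\mathbb Z}2^{-|j|}e^{ij\theta}$ is the Poisson kernel at radius $\frac12$, which is positive and has mean $1$. Let $x_k=e^{ik\theta}$ and $y_n=e^{-in\theta}$. These have norm $1$, and $\int x_ky_n\,d\mu=2^{-|n-k|}$. So (9) holds on $L$ with $c=1$. The integral also shows an extension, namely $\tau_{kn}=2^{-|n-k|}$.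

*Proof of "if".* Let $A\in\mathcal B_E$ and let $\xi,\eta$ be finitely supported. Since $a_{kn}=0$ off $E$, we may insert (9) in every term. For almost every $\omega$ apply the bound for the form of $A$ to the sequences $(\xi_kx_k(\omega))_k$ and $(\eta_ny_n(\omega))_n$, then apply Hölder to the integral:
$$\begin{aligned}\Big|\sum\sigma_{kn}a_{kn}\xi_k\eta_n\Big|&\le\int\Big|\sum a_{kn}\,\xi_kx_k\,\eta_ny_n\Big|\,d\mu\\&\le\|A\|\int\Big(\sum_k|\xi_kx_k|^p\Big)^{1/p}\Big(\sum_n|\eta_ny_n|^q\Big)^{1/q}d\mu\\&\le\|A\|\Big(\sum_k|\xi_k|^p\|x_k\|_p^p\Big)^{1/p}\Big(\sum_n|\eta_n|^q\|y_n\|_q^q\Big)^{1/q}\le c\,\|A\|\,\|\xi\|_p\|\eta\|_q .\end{aligned}$$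
By Lemma 1, $\|S\odot A\|\le c\|A\|$.

*Proof of "only if".* If $c=0$, then testing $S$ on the matrix units $e^{(kn)}$, $(k,n)\in E$, gives $S=0$, and $x_k=y_n=0$ will do. If $c>0$, replace $S$ by $S/c$ and multiply the resulting $x_k$ by $c$. So let $c=1$. By (8) there are numbers $\tau_{kn}$, equal to $\sigma_{kn}$ on $E$, with
$$\Big|\sum\tau_{kn}u_{kn}\Big|\le N(u)\qquad(u\in F).\tag{10}$$

**Step 1: the finite models.** We describe the matrices that a finite sum in place of the integral can produce. Fix $m\ge1$ and let $G$ be the set of $m\times m$ matrices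
$$g_{kn}=\sum_{i=1}^d\xi^i_k\eta^i_n\quad(0\le k,n<m),\qquad\sum_i|\xi^i_k|^p\le1,\quad\sum_i|\eta^i_n|^q\le1\quad\text{for all }k,n<m,$$
with $d$ arbitrary. $G$ is convex. Given $g,g'\in G$ and $0\le\lambda\le1$, join the family of $g$, scaled by $\lambda^{1/p}$ and $\lambda^{1/q}$, to that of $g'$, scaled by $(1-\lambda)^{1/p}$ and $(1-\lambda)^{1/q}$. The result represents $\lambda g+(1-\lambda)g'$ and satisfies the constraints. $G$ contains $0$, and it is invariant under multiplication by unimodular scalars.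

**Step 2: the polar of $G$ lies in the unit ball of $N$.** We claim: if $u$ is an $m\times m$ matrix with $|\sum u_{kn}g_{kn}|\le1$ for all $g\in G$, then $N(u)\le1$. We must produce weights $\alpha,\beta$; they come from a separation argument. To each finite family $(\xi^i,\eta^i)_i$ of pairs of vectors of length $m$ assign
$$v_k=\sum_i|\xi^i_k|^p,\qquad w_n=\sum_i|\eta^i_n|^q,\qquad z=\sum_i\mathrm{Re}\sum_{k,n}u_{kn}\xi^i_k\eta^i_n ,$$
and let $K$ be the set of all triples $(v,w,z)$. It is a convex cone. Joining families adds triples. For $t>0$, replacing $(\xi^i,\eta^i)$ by $(t^{1/p}\xi^i,t^{1/q}\eta^i)$ multiplies the triple by $t$. Also $0\in K$.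

On $K$ we have
$$z\le(\max v)^{1/p}(\max w)^{1/q}\le\tfrac1p\max v+\tfrac1q\max w.\tag{11}$$
For the first inequality, if $\max v$ and $\max w$ are positive, divide all $\xi^i$ by $(\max v)^{1/p}$ and all $\eta^i$ by $(\max w)^{1/q}$. The family then represents an element of $G$, and the hypothesis on $u$ applies. If $\max v=0$ or $\max w=0$, then $z=0$. The second inequality is Young's.

Consider the image of $K$ under the linear map
$$(v,w,z)\mapsto\big(\tfrac1pv_k+\tfrac1qw_n-z\big)_{k,n<m}\in\mathbb R^{m\times m}.$$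
It is a convex cone containing $0$. By (11) each of its elements has a coordinate $\ge0$, so the cone does not meet the open convex set $O$ of vectors with all coordinates negative. By the separation theorem there are $h\ne0$ in $\mathbb R^{m\times m}$ and a real $\rho$ with $h\cdot o\le\rho\le h\cdot\mu$ for all $o\in O$ and all $\mu$ in the cone. Taking $\mu=0$ gives $\rho\le0$. Letting $o\to0$ gives $\rho\ge0$. So $\rho=0$. Letting $o$ tend to minus a coordinate vector gives $h_{kn}\ge0$. Normalize $\sum h_{kn}=1$, and put $a_k=\sum_nh_{kn}$, $b_n=\sum_kh_{kn}$. These are probability vectors, and $h\cdot\mu\ge0$ reads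
$$z\le\tfrac1p\sum_ka_kv_k+\tfrac1q\sum_nb_nw_n\qquad\text{for all }(v,w,z)\in K.$$
(Sion's minimax theorem, applied to the function $\frac1pa\cdot v+\frac1qb\cdot w-z$, gives the same pair $(a,b)$.)

Apply this to a family with one pair $(\xi,\eta)$, and multiply $\xi$ by a unimodular scalar that turns the real part into the modulus:
$$\Big|\sum u_{kn}\xi_k\eta_n\Big|\le\tfrac1pX+\tfrac1qY,\qquad X=\sum a_k|\xi_k|^p,\quad Y=\sum b_n|\eta_n|^q .$$
The left side does not change if $(\xi,\eta)$ is replaced by $(t\xi,t^{-1}\eta)$, $t>0$. The right side becomes $\frac{t^p}pX+\frac{t^{-q}}qY$. If $X,Y>0$, choose $t^{p+q}=Y/X$. Then $t^pX=t^{-q}Y$, and the right side equals $t^pX=(Y/X)^{p/(p+q)}X=X^{1/p}Y^{1/q}$, since $p+q=pq$. If $X=0$, let $t\to\infty$; if $Y=0$, let $t\to0$. In all cases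
$$\Big|\sum u_{kn}\xi_k\eta_n\Big|\le X^{1/p}Y^{1/q}=\|\alpha\xi\|_p\|\beta\eta\|_q\quad\text{with }\alpha_k=a_k^{1/p},\ \beta_n=b_n^{1/q},$$
where $\alpha,\beta$ are set to $0$ for indices $\ge m$. This is (4) with $C=1$, so $N(u)\le1$.

**Step 3: the corners of $T$ lie in the closure of $G$.** Suppose $(\tau_{kn})_{k,n<m}\notin\overline G$. The set $\overline G$ is closed, convex and contains $0$. So separation gives $u$ with $\mathrm{Re}\sum u_{kn}\tau_{kn}>1\ge\mathrm{Re}\sum u_{kn}g_{kn}$ for all $g\in G$. Since $G$ is invariant under unimodular scalars, $|\sum u_{kn}g_{kn}|\le1$ on $G$, so $N(u)\le1$ by Step 2. Then (10) gives $|\sum u_{kn}\tau_{kn}|\le1$, a contradiction.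

**Step 4: passage to the limit $m\to\infty$.** By Step 3, for each $m$ there is a family $(\xi^i,\eta^i)_{i\le d}$ as in the definition of $G$ (depending on $m$) whose matrix satisfies $|g_{kn}-\tau_{kn}|\le1/m$ for $k,n<m$. Put $\xi^i_k=\eta^i_n=0$ for indices $k,n\ge m$. The number $d$ is not bounded, so we turn each family into a measure on one fixed compact space. Let
$$\Omega=\prod_{k\ge0}\{X_k:|X_k|\le2^{(k+1)/p}\}\times\prod_{n\ge0}\{Y_n:|Y_n|\le2^{(n+1)/q}\},$$
a compact metrizable space, and let
$$\rho_i=\sum_k2^{-k-1}|\xi^i_k|^p+\sum_n2^{-n-1}|\eta^i_n|^q .$$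
Drop the indices $i$ with $\rho_i=0$, for which $\xi^i=\eta^i=0$. Then $\sum_i\rho_i\le2$. The point $\omega_i$ with coordinates $X_k=\rho_i^{-1/p}\xi^i_k$, $Y_n=\rho_i^{-1/q}\eta^i_n$ lies in $\Omega$, because $|\xi^i_k|^p\le2^{k+1}\rho_i$ and $|\eta^i_n|^q\le2^{n+1}\rho_i$. Let $\mu_m=\sum_i\rho_i\delta_{\omega_i}$, a positive measure of mass at most $2$. For $k,n<m$,
$$\int|X_k|^pd\mu_m=\sum_i|\xi_k^i|^p\le1,\qquad\int|Y_n|^qd\mu_m=\sum_i|\eta^i_n|^q\le1,\qquad\int X_kY_n\,d\mu_m=\sum_i\xi^i_k\eta^i_n=g_{kn},$$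
where the last one uses $\frac1p+\frac1q=1$. Since $C(\Omega)$ is separable, a subsequence of $(\mu_m)$ converges weak-star to a positive measure $\mu$ on $\Omega$. The functions $|X_k|^p$, $|Y_n|^q$, $X_kY_n$ are continuous on $\Omega$. So in the limit
$$\|X_k\|_{L^p(\mu)}\le1,\qquad\|Y_n\|_{L^q(\mu)}\le1,\qquad\int X_kY_n\,d\mu=\tau_{kn}\quad\text{for all }k,n .$$
Take $x_k=X_k$ and $y_n=Y_n$. On $E$ the last identity is (9). $\square$

**Remark.** Step 4 can also be done with an ultrapower. View the families as vectors $x^{(m)}_k,y^{(m)}_n$ in the unit balls of $\ell^p,\ell^q$. The ultrapower $(\ell^p)_{\mathcal U}$ along a free ultrafilter is isometric to some $L^p(\mu)$ (Dacunha-Castelle–Krivine; see Heinrich, *J. reine angew. Math.* 313 (1980)). Let $x_k$ be the class of $(x_k^{(m)})_m$. The functional $(z^{(m)})_m\mapsto\lim_{\mathcal U}\langle z^{(m)},y_n^{(m)}\rangle$ has norm at most $1$, so it is given by some $y_n$ in the unit ball of $L^q(\mu)$. Again $\int x_ky_n\,d\mu=\lim_{\mathcal U}\langle x_k^{(m)},y_n^{(m)}\rangle=\tau_{kn}$.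

## 7. Operators from $\ell^p$ to $\ell^r$

Now let $1\le p,r\le\infty$ and let $s$ be conjugate to $r$. Define $\mathcal S_{p,r}$ and $\mathcal S_{p,r}^E$ as before, with $\mathcal B(\ell^p,\ell^r)$ in place of $\mathcal B(\ell^p)$. Lemma 1 and the closed graph argument were made for this case, so the norms $\|S\|_E$ make sense.

**Theorem 3.** (i) If $1\le r\le p\le\infty$ and $E$ is arbitrary, every $S\in\mathcal S_{p,r}^E$ extends to some $T\in\mathcal S_{p,r}$ with equal norm.

(ii) If $1\le p<r\le\infty$, every $S\in\mathcal S_{p,r}^L$ is itself in $\mathcal S_{p,r}$, with norm at most $\kappa\|S\|_L$, where $\kappa=(1-2^{-(1/p-1/r)})^{-1}$.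

Consequently triangular Schur multipliers extend for all $1\le p,r\le\infty$.

*Proof of (i).* Define $N$ by (4) with $\|\beta\|_s\le1$ and $\|\beta\eta\|_s$ in place of the $\ell^q$ quantities. The only place where $\frac1p+\frac1q=1$ mattered is the subadditivity in Lemma 3. We redo that and check the rest.

**Step 1: subadditivity.** Let $C_1,C_2$, $(\alpha,\beta)$ and $(\alpha',\beta')$ be as in Lemma 3, and let $\lambda_i=C_i/(C_1+C_2)$, so $\lambda_1+\lambda_2=1$. Put
$$\gamma=(\lambda_1\alpha^p+\lambda_2\alpha'^p)^{1/p},\qquad\delta=(\lambda_1\beta^s+\lambda_2\beta'^s)^{1/s},$$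
reading $\max(\alpha,\alpha')$ if $p=\infty$ and $\max(\beta,\beta')$ if $s=\infty$. Then $\|\gamma\|_p\le1$ and $\|\delta\|_s\le1$. For nonnegative numbers $s_i,t_i$ we have
$$\lambda_1s_1t_1+\lambda_2s_2t_2\le(\lambda_1s_1^p+\lambda_2s_2^p)^{1/p}(\lambda_1t_1^s+\lambda_2t_2^s)^{1/s},\tag{12}$$
with maxima for infinite exponents. Indeed, Hölder with exponents $p,p'$ on the two-point probability space with weights $\lambda_1,\lambda_2$ bounds the left side by the $L^p$ norm of $(s_i)$ times the $L^{p'}$ norm of $(t_i)$. The condition $r\le p$ says $\frac1s=1-\frac1r\le1-\frac1p=\frac1{p'}$, that is, $s\ge p'$, and on a probability space the $L^{p'}$ norm is at most the $L^s$ norm. Apply (12) to $s_1=\|\alpha\xi\|_p$, $s_2=\|\alpha'\xi\|_p$, $t_1=\|\beta\eta\|_s$, $t_2=\|\beta'\eta\|_s$. The two factors on the right are $\|\gamma\xi\|_p$ and $\|\delta\eta\|_s$ (for $p=\infty$ because $\max(\|\alpha\xi\|_\infty,\|\alpha'\xi\|_\infty)=\|\max(\alpha,\alpha')\xi\|_\infty$, and likewise for $s=\infty$). So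
$$\Big|\sum(u_{kn}+u'_{kn})\xi_k\eta_n\Big|\le(C_1+C_2)(\lambda_1s_1t_1+\lambda_2s_2t_2)\le(C_1+C_2)\|\gamma\xi\|_p\|\delta\eta\|_s ,$$
and $N(u+u')\le N(u)+N(u')$ follows as before.

**Step 2: the remaining parts.** Finiteness: with $\alpha=m^{-1/p}$, $\beta=m^{-1/s}$ on $[0,m)$ (the constant $1$ for an infinite exponent) one has $\sum_{k<m}|\xi_k|\le m\max_{k<m}|\xi_k|\le m\cdot m^{1/p}\|\alpha\xi\|_p$, and similarly for $\eta$, so some $C$ is admissible. Homogeneity is unchanged. Lemma 2 uses only division and $\|\alpha\xi\|_p\le\|x\|_p$, $\|\beta\eta\|_s\le\|y\|_s$, valid for all exponents. In Section 5, Step 1 tests the form of $S\odot\varepsilon$ on truncations of $\alpha$ and $\beta$, whose $\ell^p$ and $\ell^s$ norms are at most $1$. Step 2 is pure Hahn–Banach. Step 3 uses (1) with the pair $(p,s)$ and Lemma 1 for $\mathcal B(\ell^p,\ell^r)$. Step 4 does not involve the exponents. This proves (i).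

For $p<r$ inequality (12) is false: take $s_1=t_1=1$, $s_2=t_2=0$. The left side is $\lambda_1$ and the right side is $\lambda_1^{1/p+1/s}$, which is smaller when $0<\lambda_1<1$ because $\frac1p+\frac1s>1$. So merging in this form is lost. In exchange, truncation to the triangle becomes bounded, and the guess of Section 1 is correct.

*Proof of (ii).* Write $A_L=\mathbf 1_L\odot A$.

**Step 1: reduction to a uniform bound for truncation in finite size.** It suffices to show $\|A_L\|\le\kappa\|A\|$ for all $A\in\mathcal B(\ell^p,\ell^r)$: since $S\odot A=S\odot A_L$ for lower triangular $S$, this gives $\|S\odot A\|\le\|S\|_L\|A_L\|\le\kappa\|S\|_L\|A\|$. If $x,y$ are supported in $[0,m)$, the form of $A_L$ at $(x,y)$ involves only the entries with $k,n<m$, and the corner of $A$ with these entries has norm at most $\|A\|$. So, by Lemma 1, it suffices to treat $m\times m$ matrices, with $\kappa$ independent of $m$. Let $K$ be the supremum of $\|A_L\|$ over $m\times m$ matrices $A$ with $\|A\|\le1$. It is finite, since all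 entries of such $A$ are at most $1$ in modulus.

**Step 2: cutting $x$ into halves.** We derive an inequality for $K$ in terms of itself. Let $\|A\|\le1$ and $\|x\|_p=1$, with $x$ supported in $[0,m)$. Note $p<\infty$. Let $k_0$ be the least index with $\sum_{k\le k_0}|x_k|^p\ge\frac12$, and let $x',x''$ be the restrictions of $x$ to $k<k_0$ and $k>k_0$. Then $\|x'\|_p^p\le\frac12$ and $\|x''\|_p^p\le\frac12$. If $n<k_0$, only indices $k\le n<k_0$ enter, so $(A_Lx)_n=(A_Lx')_n$. If $n\ge k_0$, split the sum over $k\le n$ at $k_0$: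
$$(A_Lx)_n=\sum_{k\le k_0}a_{kn}x_k+\sum_{k_0<k\le n}a_{kn}x_k=\big(A(x'+x_{k_0}e_{k_0})\big)_n+(A_Lx'')_n .$$
Thus $A_Lx$ is the sum of three vectors: $A_Lx'$ restricted to $n<k_0$, $A_Lx''$ restricted to $n\ge k_0$, and $A(x'+x_{k_0}e_{k_0})$ restricted to $n\ge k_0$. The third has norm at most $\|A\|\|x\|_p\le1$. The first two have disjoint supports and norms at most $K\|x'\|_p$ and $K\|x''\|_p$.

**Step 3: the gain from $p<r$.** If $r<\infty$, then
$$\|x'\|_p^r+\|x''\|_p^r\le\max(\|x'\|_p,\|x''\|_p)^{r-p}\big(\|x'\|_p^p+\|x''\|_p^p\big)\le2^{-(r-p)/p},$$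
so
$$\|A_Lx\|_r\le K\big(\|x'\|_p^r+\|x''\|_p^r\big)^{1/r}+1\le K\,2^{-(1/p-1/r)}+1 .$$
If $r=\infty$, the first two vectors together have norm at most $K\max(\|x'\|_p,\|x''\|_p)\le K2^{-1/p}$, and the same bound holds with $\frac1r=0$. Taking the supremum over $x$ and $A$ gives $K\le K2^{-(1/p-1/r)}+1$. Since $K$ is finite and $2^{-(1/p-1/r)}<1$, we get $K\le\kappa$. This proves (ii). The last sentence of the theorem follows from (i) with $E=L$ and from (ii). $\square$

*Check at one pair.* For $p=1$, $r=\infty$ we have $s=1$. The form is bounded by $\sup|a_{kn}|\,\|x\|_1\|y\|_1$, so $\|A\|=\sup|a_{kn}|$ and truncation has norm exactly $1$. The theorem gives the bound $\kappa=(1-\frac12)^{-1}=2$, which is consistent.
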